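# Ramsey sets and infinite Dedekind-finite MAD families

**Theorem 1 ($\mathsf{ZF}$).** If all subsets of $[\mathbb N]^\omega$ are Ramsey, then there is no infinite Dedekind-finite MAD family.

In other words, $\mathsf{ZF}$ + "all sets are Ramsey" proves that every infinite MAD family has a countably infinite subset. This answers, negatively, a question taken from Jialiang He, Jintao Luo, Shuguo Zhang, "Ramsey Property and Pathological Sets: Almost Disjointness, Independence and Other Maximal Objects", arXiv:2604.26570 (2026): is $\mathsf{ZF}$ + "all sets are Ramsey" + "there is an infinite Dedekind-finite MAD family" consistent? By Theorem 1 it is not.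

After the proof of Theorem 1 we push the argument to sequences of arbitrary ordinal length (Theorem 2, Corollaries A and B), and then show by a symmetric extension that the Ramsey hypothesis cannot be dropped (Theorem 3).

## Ramsey, almost disjoint, Dedekind-finite

We work in $\mathsf{ZF}$, with no choice assumed, until the last part of the lecture. For $A\subseteq\mathbb N$, $[A]^\omega$ is the set of infinite subsets of $A$. We write $x\subseteq^* y$ if $x\setminus y$ is finite.

**Definition (Ramsey).** A set $X\subseteq[\mathbb N]^\omega$ is Ramsey if there is $B\in[\mathbb N]^\omega$ such that either $[B]^\omega\subseteq X$ or $X\cap[B]^\omega=\emptyset$. Such a $B$ is called homogeneous for $X$. "All sets are Ramsey" means that every $X\subseteq[\mathbb N]^\omega$ is Ramsey.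

For instance, $\{x:\min x\text{ is even}\}$ is Ramsey: let $B$ be the set of even numbers. Here is an example of a set that is not Ramsey, built with some choice. Suppose we can choose one representative from each class of the relation "$x$ and $y$ differ by a finite set", and let $r(x)$ be the representative of the class of $x$. Put $X=\{x: |x\mathbin\triangle r(x)|\text{ is even}\}$. For any $x$, let $x'$ be $x$ without its least element. Then $r(x')=r(x)$, and $|x'\mathbin\triangle r(x')|$ differs from $|x\mathbin\triangle r(x)|$ by exactly $1$. So exactly one of $x,x'$ is in $X$. If $x\in[B]^\omega$ then $x'\in[B]^\omega$ too, so no $B$ is homogeneous. This is why the question is asked in $\mathsf{ZF}$. The small trick of comparing $x$ with $x'$ will return.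

**Definition (MAD).** A family $\mathcal A\subseteq[\mathbb N]^\omega$ is almost disjoint if any two distinct members have finite intersection. It is MAD if it is almost disjoint and maximal under inclusion among almost disjoint subfamilies of $[\mathbb N]^\omega$.

The family $\{\text{evens},\text{odds}\}$ is MAD, since every infinite set meets one of the two in an infinite set. An almost disjoint family that is not MAD is
$$a_k=\{n: n\equiv 2^k-1 \pmod{2^{k+1}}\},\qquad k\in\mathbb N,$$
that is, the evens, then $1$ mod $4$, then $3$ mod $8$, and so on. These sets are pairwise disjoint, and choosing the least element of each $a_k$ gives the infinite set $\{2^k-1:k\in\mathbb N\}$, which meets each $a_k$ in one point and could be added.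

**Definition (Dedekind-finite).** A set is Dedekind-finite if it has no countably infinite subset.

Equivalently, it is not in bijection with a proper subset of itself: if $f$ is an injection of the set into itself that misses a point $z$, then $z,f(z),f(f(z)),\dots$ are distinct; conversely, one can shift along a countably infinite subset. Finite sets are Dedekind-finite, and with choice there are no others. In $\mathsf{ZF}$ infinite Dedekind-finite sets cannot be excluded; Theorem 3 will produce one. We use the notion in this form: in a Dedekind-finite set, every injective sequence of ordinal length is finite, since otherwise its first $\omega$ terms form a countably infinite subset.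

The word "infinite" in Theorem 1 is needed, because $\{\text{evens},\text{odds}\}$ is a finite, hence Dedekind-finite, MAD family. The theorem is about MAD families that are infinite but out of which we cannot pick an infinite sequence.

Two facts about a MAD family $\mathcal A$ are used throughout.

**(M1)** If $\mathcal A$ is infinite and $T\subseteq\mathcal A$ is finite, then $\mathbb N\setminus\bigcup T$ is infinite.

Take $a\in\mathcal A\setminus T$. If $\mathbb N\setminus\bigcup T$ were finite, then $a\subseteq^*\bigcup T$, and as $T$ is finite, $a$ would meet some member of $T$ in an infinite set. This contradicts almost disjointness.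

**(M2)** If $D\in[\mathbb N]^\omega$ and there is no $a\in\mathcal A$ with $D\subseteq^* a$, then at least two members of $\mathcal A$ meet $D$ in an infinite set.

First, some $a\in\mathcal A$ meets $D$ in an infinite set. Otherwise $D\notin\mathcal A$ (as $D\cap D$ is infinite) and $\mathcal A\cup\{D\}$ is almost disjoint, against maximality. By hypothesis $D\setminus a$ is infinite, so by the same argument some $c\in\mathcal A$ meets $D\setminus a$ in an infinite set. Since $a\cap(D\setminus a)=\emptyset$, we have $c\ne a$.

## Colouring by the member of $\mathcal A$ that catches $x$

Let $\mathcal A$ be an infinite Dedekind-finite MAD family. We must find a colouring of $[\mathbb N]^\omega$ into two colours, defined from $\mathcal A$ without choices, for which a homogeneous set leads to a contradiction.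

The first thing to try is to colour $x$ by the member of $\mathcal A$ that almost contains it. There is at most one such member, because two of them would share almost all of the infinite set $x$. So put $w_1(x)=a$ if $x\subseteq^*a\in\mathcal A$, and $w_1(x)=\emptyset$ if there is no such $a$. Now (M2) says that a set $D$ with $w_1(D)=\emptyset$ can be split: it contains an infinite subset of $a$ and an infinite subset of $c$, with $a\neq c$. So the colouring
$$X_1=\{x: w_1(x)=w_1(x^e)\},$$
where $x^e$ consists of every second element of $x$ starting with the least, looks promising.

It fails, for a simple reason: pick any $a\in\mathcal A$ and let $B=a$. Every $x\in[B]^\omega$ has $w_1(x)=a$, so $[B]^\omega\subseteq X_1$. The homogeneous set has hidden inside one member of $\mathcal A$, where $w_1$ is constant, and no contradiction can be drawn. Nor does it help to remove $a$ and look again at what remains of $x$: if $x\subseteq^*a$, then $x\setminus a$ is finite and nothing remains.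

The remedy is to move the whole picture. Once $x$ is caught by $a$, we do not delete $a$ from $x$. We let $h$ be the increasing bijection from $\mathbb N$ onto the infinite set $\mathbb N\setminus a$, and ask which member of $\mathcal A$ almost contains the copy $h[x]$. This copy is as large as $x$ and disjoint from $a$, so the answer is a new member. If there is one, we move again.

## The sequence $w(x)$

For a finite injective sequence $s$ of members of $\mathcal A$, the set $C_s=\mathbb N\setminus\bigcup\operatorname{ran}(s)$ is infinite by (M1). Let $h_s:\mathbb N\to C_s$ be the increasing bijection. In particular $h_\emptyset$ is the identity.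

**Definition of $w$.** Given $x\in[\mathbb N]^\omega$, build $a_0,a_1,\dots$ in $\mathcal A$ by recursion. Suppose $s=(a_0,\dots,a_{i-1})$ is defined. If there is $a\in\mathcal A$ with $h_s[x]\subseteq^*a$, put $a_i=a$ and continue. If there is none, stop and put $w(x)=s$.

In the first case $a$ is unique, since two such members would share almost all of the infinite set $h_s[x]$. So no choices are made. Also $a_i\notin\operatorname{ran}(s)$: the set $h_s[x]\subseteq C_s$ is infinite and disjoint from every term of $s$, so it is not almost contained in any of them. Hence the sequence stays injective. If it never stopped, it would be an $\omega$-sequence of distinct members of $\mathcal A$, which Dedekind-finiteness forbids. So $w(x)$ is a finite injective sequence in $\mathcal A$ for every $x$.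

Let us run this by hand. Suppose $\mathcal A$ contains $a_0,\dots,a_K$ from the list above, and let $x$ be the set of even numbers. First, $x\subseteq a_0$. The increasing bijection onto the odd numbers is $n\mapsto 2n+1$; it sends even numbers to numbers congruent to $1$ mod $4$, so the second term is $a_1$. In general, the complement of $a_0\cup\dots\cup a_{k-1}$ is the set of numbers congruent to $2^k-1$ mod $2^k$, its increasing enumeration is $n\mapsto 2^kn+2^k-1$, and this sends even $n$ into $a_k$. So $w(x)$ begins with $a_0,a_1,\dots,a_K$. If $\mathcal A$ contained all the $a_k$, the recursion would not stop after finitely many steps. This is where Dedekind-finiteness is used. On the other hand $w(\mathbb N)=\emptyset$, because $\mathbb N\subseteq^* a$ is impossible by (M1).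

Write $s\sqsubseteq t$ if the sequence $s$ is an initial segment of $t$, and $s^\frown a$ for $s$ with $a$ appended.

**(F1)** There is no $a\in\mathcal A$ with $h_{w(x)}[x]\subseteq^*a$.

This is the stopping condition.

**(F2)** If $x\subseteq^*y$, then $w(y)\sqsubseteq w(x)$.

Let $w(y)=(a_0,\dots,a_{m-1})$. We show by induction on $i\le m$ that the construction for $x$ produces $(a_0,\dots,a_{i-1})$. For $i=0$ there is nothing to show. Suppose it has produced $s=(a_0,\dots,a_{i-1})$ with $i<m$. As $h_s$ is injective and $x\setminus y$ is finite, $h_s[x]\subseteq^*h_s[y]$. As $a_i$ is the next term for $y$, $h_s[y]\subseteq^*a_i$. So $h_s[x]\subseteq^*a_i$, and by uniqueness the construction for $x$ continues with $a_i$.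

**(F3)** If $x\subseteq^*y$, $s=w(y)$ and $h_s[x]\subseteq^*a\in\mathcal A$, then $s^\frown a\sqsubseteq w(x)$.

By (F2) the construction for $x$ reaches $s$. There it finds $a$ as its next term.

So smaller sets have longer sequences. Applying (F2) in both directions gives
$$w(x)=w(y)\quad\text{whenever } x,y \text{ differ by a finite set}.\tag{1}$$

It is not enough to follow $w$ for a fixed number of steps. Let $w_n(x)$ be the first $n$ terms of $w(x)$, or all of $w(x)$ if it is shorter; the case $n=1$ is the earlier attempt. By induction on $n$ there is $B$ with $w(B)$ of length at least $n$. Indeed, if $w(B)=s$ has length exactly $n$, then by maximality some $a\in\mathcal A$ meets $h_s[B]$ in an infinite set, and $B^*=\{b\in B:h_s(b)\in a\}$ satisfies $s^\frown a\sqsubseteq w(B^*)$ by (F3). For a $B$ with $w(B)$ of length at least $n$, (F2) gives $w_n(x)=w_n(B)$ for all $x\in[B]^\omega$. So $w_n$ is constant on $[B]^\omega$, and a colouring that uses only $w_n$-values of subsets of $x$ gets no contradiction from such a $B$. We must use the whole of $w$.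

## Proof of Theorem 1

For $x=\{x_0<x_1<\dots\}\in[\mathbb N]^\omega$ let
$$x^e=\{x_0,x_2,x_4,\dots\},\qquad x^o=\{x_1,x_3,\dots\},\qquad x'=x\setminus\{x_0\}.$$
Listing $x'$ as $x_1<x_2<x_3<\cdots$ we see that
$$(x')^e=x^o,\qquad (x')^o=x^e\setminus\{x_0\}.\tag{2}$$

Suppose $\mathcal A$ is an infinite Dedekind-finite MAD family, with $w$ as above, and suppose all sets are Ramsey. Let
$$X=\{x: w(x)=w(x^e)\},$$
and let $B$ be homogeneous for $X$.

**Step 1: the case $[B]^\omega\cap X=\emptyset$.** The purpose is to let $w$ grow forever along a definable sequence of sets. Put $B_0=B$ and $B_{k+1}=(B_k)^e$. Each $B_k$ is in $[B]^\omega$. Since $B_{k+1}\subseteq B_k$, (F2) gives $w(B_k)\sqsubseteq w(B_{k+1})$. Since $B_k\notin X$, the two are different. So $w(B_{k+1})$ properly extends $w(B_k)$ for every $k$, and $\bigcup_k w(B_k)$ is an injective $\omega$-sequence in $\mathcal A$. This contradicts Dedekind-finiteness.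

So $[B]^\omega\subseteq X$.

**Step 2: even and odd parts get the same value.** We now show
$$w(u^e)=w(u^o)\quad\text{for all }u\in[B]^\omega.\tag{3}$$
Both $u$ and $u'$ lie in $[B]^\omega\subseteq X$. Using, in turn, $u\in X$, then (1), then $u'\in X$, then (2), we get
$$w(u^e)=w(u)=w(u')=w((u')^e)=w(u^o).$$

**Step 3: a set $u\in[B]^\omega$ that violates (3).** The point is that the construction for $B$ stopped, so after the move by $h_s$ the set $B$ can be split between two members of $\mathcal A$. Let $s=w(B)$ and $D=h_s[B]$. By (F1), $D$ is not almost contained in a member of $\mathcal A$. So by (M2) there are distinct $a,c\in\mathcal A$ that meet $D$ in infinite sets. Hence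
$$Y=\{b\in B:h_s(b)\in a\},\qquad Z=\{b\in B:h_s(b)\in c\}$$
are both infinite. Recursively, always taking the least possible element, choose
$$y_0<z_0<y_1<z_1<\cdots,\qquad y_k\in Y,\ z_k\in Z.$$
Put $y=\{y_k:k\in\mathbb N\}$, $z=\{z_k:k\in\mathbb N\}$ and $u=y\cup z\in[B]^\omega$. Because the elements alternate, $u^e=y$ and $u^o=z$.

Now $y\subseteq B$ and $h_s[y]\subseteq a$, so (F3) gives $s^\frown a\sqsubseteq w(y)$. In the same way $s^\frown c\sqsubseteq w(z)$. By (3), $w(y)=w(z)$. So $a=c$, a contradiction. $\blacksquare$

## Sequences of arbitrary ordinal length

Dedekind-finiteness entered the proof in two places: it made the recursion for $w$ stop at a finite stage, and it finished Step 1. If we allow $w(x)$ to be a transfinite sequence, the first use can be replaced by Hartogs' theorem, as long as we have at each stage an infinite set to move into. But Step 1 breaks down: a strictly increasing chain $w(B_0)\sqsubset w(B_1)\sqsubset\cdots$ now yields only an infinite sequence in $\mathcal A$, which is no longer forbidden. The way past this is a colouring for which (3) comes out directly.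

**Theorem 2 ($\mathsf{ZF}$).** Let $\mathcal A$ be a MAD family. Suppose there is a function $H$ assigning to every injective sequence $s$ of ordinal length in $\mathcal A$ an infinite set $H(s)\subseteq\mathbb N$ almost disjoint from every term of $s$. Then there is a non-Ramsey subset of $[\mathbb N]^\omega$, explicitly defined from $\mathcal A$ and $H$.

The hypothesis fails if $\mathcal A$ can be well-ordered: if $s$ enumerated all of $\mathcal A$ injectively, then $H(s)$ would contradict maximality. On the other hand, if $\mathcal A$ is infinite and Dedekind-finite, all injective sequences of ordinal length in $\mathcal A$ are finite, and $H(s)=\mathbb N\setminus\bigcup\operatorname{ran}(s)$ works by (M1). So Theorem 1 is a special case of Theorem 2.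

**Proof of Theorem 2.**

**Step 1: the transfinite sequence $w(x)$.** We repeat the construction of $w$ with $H(s)$ in place of $C_s$. Let $h_s:\mathbb N\to H(s)$ be the increasing bijection. Given $s=(a_\eta)_{\eta<\xi}$, let $a_\xi$ be the unique $a\in\mathcal A$ with $h_s[x]\subseteq^*a$ if there is one; otherwise stop and put $w(x)=s$. Uniqueness holds as before. The infinite set $h_s[x]\subseteq H(s)$ is almost disjoint from every term of $s$, so it is not almost contained in any of them, and $a_\xi\notin\operatorname{ran}(s)$. So the sequences are injective. Recall that the Hartogs number of $\mathcal A$ is the least ordinal that does not inject into $\mathcal A$, and that it exists in $\mathsf{ZF}$. The recursion must stop before it, since otherwise it would produce an injection of this ordinal into $\mathcal A$.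

**Step 2: the facts (F1)–(F3) and (1) still hold.** (F1) is again the stopping condition. For (F2), let $x\subseteq^*y$ and $w(y)=(a_\eta)_{\eta<\mu}$. We show by induction on $\xi\le\mu$ that the construction for $x$ produces $(a_\eta)_{\eta<\xi}$. For $\xi=0$ and for limit $\xi$ this is immediate from the earlier stages. If it holds for $\xi<\mu$, put $s=(a_\eta)_{\eta<\xi}$. Then $h_s[x]\subseteq^*h_s[y]\subseteq^*a_\xi$, so by uniqueness the construction for $x$ continues with $a_\xi$. (F3) follows: by (F2) the construction for $x$ reaches $s=w(y)$, and $a$ is the next term. (1) follows from (F2) in both directions.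

**Step 3: comparing two sequences.** We need a definable way to say which of two different sequences is smaller. For distinct ordinal-length sequences $s,t$ of subsets of $\mathbb N$, let $s<t$ if either $s$ is a proper initial segment of $t$, or there is a first $\delta$ at which both are defined and $s(\delta)\ne t(\delta)$, and the least element of $s(\delta)\mathbin\triangle t(\delta)$ belongs to $t(\delta)$. For example, the one-term sequences $s=(\text{evens})$ and $t=(\text{odds})$ satisfy $t<s$, because the least element of the symmetric difference is $0$, which lies in $s(0)$.

If $s\ne t$, then exactly one of $s<t$ and $t<s$ holds. Indeed, either one of them is a proper initial segment of the other, in which case the shorter one is smaller; or there is a first place of difference $\delta$, and then the least element of $s(\delta)\mathbin\triangle t(\delta)$ belongs to exactly one of $s(\delta)$, $t(\delta)$. We shall not need that $<$ is transitive.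

**Step 4: the colouring, and what a homogeneous set gives.** Let
$$X=\{u\in[\mathbb N]^\omega: w(u^o)<w(u^e)\},$$
and suppose $B$ is homogeneous for $X$. The aim is to prove (3) for this $B$. Let $u\in[B]^\omega$. By (2) and (1), $w((u')^e)=w(u^o)$ and $w((u')^o)=w(u^e)$. So passing from $u$ to $u'$ exchanges the two values, and
$$u'\in X\iff w(u^e)<w(u^o).\tag{4}$$
If $[B]^\omega\subseteq X$, then $u,u'\in X$, so both $w(u^o)<w(u^e)$ and $w(u^e)<w(u^o)$ hold, which is impossible. Hence $[B]^\omega\cap X=\emptyset$. Then neither $u$ nor $u'$ is in $X$, so neither inequality holds. By Step 3, $w(u^e)=w(u^o)$. This is (3), for all $u\in[B]^\omega$.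

**Step 5: the contradiction.** Now Step 3 of the proof of Theorem 1 applies word for word. With $s=w(B)$, (F1) and (M2) give distinct $a,c\in\mathcal A$ meeting $h_s[B]$ in infinite sets. Interleaving $\{b\in B:h_s(b)\in a\}$ with $\{b\in B:h_s(b)\in c\}$, we get $u\in[B]^\omega$ with $h_s[u^e]\subseteq a$ and $h_s[u^o]\subseteq c$. By (F3), $s^\frown a\sqsubseteq w(u^e)$ and $s^\frown c\sqsubseteq w(u^o)$. By (3), $a=c$, a contradiction.

So $X$ has no homogeneous set, that is, $X$ is not Ramsey. It was defined from $\mathcal A$ and $H$ without choices. $\blacksquare$

## Two corollaries: countable pieces and $\omega_1$-sequences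

**Corollary A ($\mathsf{ZF}$ + all sets Ramsey).** Let $\mathcal A$ be an infinite MAD family, $N\subseteq\mathcal A$ countable, and $C\subseteq\mathbb N$ not almost covered by finitely many members of $\mathcal A$. Then $\{a\in\mathcal A\setminus N: a\cap C\text{ is infinite}\}$ has a countably infinite subset. In particular no infinite MAD family is the union of a countable set and a Dedekind-finite set.

**Proof.**

**Step 1: reduction to $C=\mathbb N$.** Let $\mathcal A_C$ be the set of those traces $a\cap C$, $a\in\mathcal A$, that are infinite. (Note that $C$ is infinite, since a finite set is almost covered by no members at all.) We check that $\mathcal A_C$ is an infinite MAD family on $C$. The map $a\mapsto a\cap C$ is injective on those $a$ with infinite trace, because distinct members of $\mathcal A$ cannot share an infinite trace; and distinct traces are almost disjoint. If $D\subseteq C$ is infinite, some $a\in\mathcal A$ meets $D$ in an infinite set. Then $a\cap C$ is infinite and meets $D$ in an infinite set. So nothing can be added to $\mathcal A_C$. Finally, suppose only finitely many members $a_1,\dots,a_n$ of $\mathcal A$ had infinite trace. As $C$ is not almost covered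 by them, $C\setminus(a_1\cup\dots\cup a_n)$ is infinite, so some $a\in\mathcal A$ meets it in an infinite set. This $a$ has infinite trace, so it is one of the $a_i$, but $a_i$ is disjoint from that set; a contradiction.

Now transport $\mathcal A_C$, and the infinite traces of members of $N$, from $C$ to $\mathbb N$ by the increasing bijection $C\to\mathbb N$. The set in the corollary corresponds bijectively to the transported family minus a countable subset. So we may assume $C=\mathbb N$, and must show that $\mathcal D=\mathcal A\setminus N$ is not Dedekind-finite.

**Step 2: a function $H$ if $\mathcal D$ is Dedekind-finite.** Suppose it is. Fix an enumeration $(n_i)_{i<k}$, $k\le\omega$, of $N$. Let $s$ be an injective ordinal-length sequence in $\mathcal A$. The set $T=\operatorname{ran}(s)\cap\mathcal D$ is a well-orderable subset of a Dedekind-finite set, so it is finite. For $m\in\mathbb N$ let $d_m$ be the least integer larger than all earlier $d_j$ and outside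
$$\bigcup T\ \cup\bigcup_{i\le m,\ i<k} n_i.$$
This is a finite union of members of $\mathcal A$, so $d_m$ exists by (M1). Put $H(s)=\{d_m:m\in\mathbb N\}$. It is infinite and disjoint from every member of $T$. For $i<k$, $d_m\notin n_i$ as soon as $m\ge i$, so $H(s)\cap n_i\subseteq\{d_m:m<i\}$ is finite. Since $\operatorname{ran}(s)\subseteq T\cup N$, $H(s)$ is almost disjoint from every term of $s$.

**Step 3: conclusion.** By Theorem 2 there is a non-Ramsey set, against the hypothesis. So $\mathcal D$ has a countably infinite subset. For the last sentence of the corollary, suppose an infinite MAD family $\mathcal A$ is $N\cup\mathcal E$ with $N$ countable and $\mathcal E$ Dedekind-finite. The set $C=\mathbb N$ is not almost covered by finitely many members, by (M1). So $\mathcal A\setminus N\subseteq\mathcal E$ has a countably infinite subset, a contradiction. $\blacksquare$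

**Corollary B ($\mathsf{ZF}$ + all sets Ramsey).** If there is a sequence $(e_\alpha)_{\alpha<\omega_1}$ of injections $e_\alpha:\alpha\to\omega$, then every infinite MAD family contains an injective $\omega_1$-sequence.

**Proof.** Let $\mathcal A$ be an infinite MAD family without an injective $\omega_1$-sequence. Then every injective sequence of ordinal length in $\mathcal A$ has length less than $\omega_1$, since a longer one could be restricted to $\omega_1$. We define $H$ with the help of the $e_\alpha$. For such an $s$, of length $\alpha$, let $d_m$ be the least integer larger than all earlier $d_j$ and outside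
$$\bigcup\{s(\xi):\xi<\alpha,\ e_\alpha(\xi)\le m\}.$$
As $e_\alpha$ is injective, this is a union of at most $m+1$ members of $\mathcal A$, so $d_m$ exists by (M1). Put $H(s)=\{d_m:m\in\mathbb N\}$, an infinite set. For $\xi<\alpha$ we have $d_m\notin s(\xi)$ whenever $m\ge e_\alpha(\xi)$, so $H(s)\cap s(\xi)\subseteq\{d_m:m<e_\alpha(\xi)\}$ is finite. By Theorem 2 there is a non-Ramsey set, a contradiction. $\blacksquare$

## An infinite Dedekind-finite MAD family in a symmetric extension

**Theorem 3.** If $\mathsf{ZF}$ is consistent, so is $\mathsf{ZF}$ + "there is an infinite Dedekind-finite MAD family".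

By Theorem 1, a model of the latter theory has a non-Ramsey set. So the Ramsey hypothesis in Theorem 1 is needed.

Consistency of $\mathsf{ZF}$ gives consistency of $\mathsf{ZFC}$, so we may start with $V\models\mathsf{ZFC}$. We identify $\mathbb N$ with $\omega$ and $n$ with $\{0,\dots,n-1\}$. The plan is to add generically an almost disjoint family $\{a_i:i\in\omega\}$ and then to pass to a submodel that contains the set of all the $a_i$ but not the indexing.

**The forcing.** Let $P$ be the set of $p=(n_p,F_p,(p_i)_{i\in F_p})$ with $n_p\in\omega$, $F_p\subseteq\omega$ finite, and $p_i\subseteq n_p$. Put $q\le p$ iff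

- $n_q\ge n_p$ and $F_q\supseteq F_p$,
- $q_i\cap n_p=p_i$ for $i\in F_p$,
- $q_i\cap q_j\subseteq n_p$ for distinct $i,j\in F_p$.

A condition decides finitely many of the sets below $n_p$, and promises that the sets it mentions will never meet again at or above $n_p$. For example, let $p$ have $n_p=3$, $F_p=\{0,1\}$, $p_0=\{0,2\}$, $p_1=\{1,2\}$. Then $q$ with $n_q=4$, $F_q=\{0,1\}$, $q_0=\{0,2,3\}$, $q_1=\{1,2\}$ is an extension of $p$. Adding $3$ to both sets is not allowed.

The relation is reflexive because $p_i\subseteq n_p$. It is transitive: let $r\le q\le p$. For $i\in F_p$, $r_i\cap n_p=(r_i\cap n_q)\cap n_p=q_i\cap n_p=p_i$. For distinct $i,j\in F_p$, $r\le q$ gives $r_i\cap r_j\subseteq n_q$, so $r_i\cap r_j=(r_i\cap n_q)\cap(r_j\cap n_q)=q_i\cap q_j\subseteq n_p$. The largest condition $1$ has $n=0$ and $F=\emptyset$.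

We record an observation used several times: if $n_q=n_p$, then the third clause of $q\le p$ holds automatically, since all $q_i$ are subsets of $n_q=n_p$.

**The symmetric model.** The group of permutations $\pi$ of $\omega$ acts on $P$ by $n_{\pi p}=n_p$, $F_{\pi p}=\pi[F_p]$, $(\pi p)_{\pi(i)}=p_i$. These are automorphisms of $P$. They act on names by $\pi\tau=\{(\pi\sigma,\pi p):(\sigma,p)\in\tau\}$, so $\pi\check n=\check n$, and by the symmetry lemma $p\Vdash\varphi(\tau)$ iff $\pi p\Vdash\varphi(\pi\tau)$. For finite $E\subseteq\omega$ let $\mathrm{fix}(E)$ be the group of $\pi$ that fix every element of $E$. Since $\mathrm{fix}(E)\cap\mathrm{fix}(E')=\mathrm{fix}(E\cup E')$ and $\pi\,\mathrm{fix}(E)\,\pi^{-1}=\mathrm{fix}(\pi[E])$, these groups generate a normal filter. A name $\tau$ has support $E$ if $\pi\tau=\tau$ for all $\pi\in\mathrm{fix}(E)$, and it is symmetric if it has some finite support. Let $G$ be $P$-generic over $V$ and let $M$ be the symmetric extension, that is, the set of values in $V[G]$ of the hereditarily symmetric names. Then $M\models\mathsf{ZF}$ (Jech, *The Axiom of Choice*, Ch. 5). All forcing statements below are ordinary forcing statements about $V[G]$;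 we use them only for statements on sets of natural numbers and functions, which mean the same in $M$.

**Proof of Theorem 3.**

**Step 1: the family $A$ is in $M$, is infinite and is almost disjoint.** Let
$$\dot a_i=\{(\check n,p): i\in F_p,\ n\in p_i\},\qquad \dot A=\{(\dot a_i,1):i\in\omega\}.$$
Applying $\pi$ to $\dot a_i$ gives the pairs $(\check n,\pi p)$ with $i\in F_p$ and $n\in p_i=(\pi p)_{\pi(i)}$. So $\pi\dot a_i=\dot a_{\pi(i)}$, hence $\pi\dot A=\dot A$. Thus $\dot a_i$ has support $\{i\}$, $\dot A$ has support $\emptyset$, and $A=\{a_i:i\in\omega\}\in M$.

In $V[G]$, $a_i=\bigcup\{p_i:p\in G,\ i\in F_p\}$. If $i\in F_p$ and $p\in G$, then $a_i\cap n_p=p_i$, since any two elements of $G$ have a common extension in $G$.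

Each $a_i$ is infinite. Given a condition $p$, we may first add $i$ to $F_p$ with $p_i=\emptyset$ if it is missing, keeping $n_p$; this is an extension. Then, given $l$, let $N_0=\max(n_p,l)$, let $n_q=N_0+1$, $F_q=F_p$, $q_i=p_i\cup\{N_0\}$ and $q_j=p_j$ for the other $j\in F_p$. As only one set received a new point, $q\le p$. So the conditions that force an element $\ge l$ into $\dot a_i$ are dense.

If $p\in G$ and $i\ne j$ are in $F_p$, then $a_i\cap a_j\subseteq n_p$. Indeed, for $n\in a_i\cap a_j$ there is $r\in G$ with $r\le p$ and $n\in r_i\cap r_j$, and $r_i\cap r_j\subseteq n_p$. For any $i\ne j$ there is such a $p$ in $G$. So $A$ is almost disjoint. The $a_i$ are distinct, being infinite with finite pairwise intersections, so $A$ is infinite, in $V[G]$ and hence in $M$.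

**Step 2: $A$ is Dedekind-finite in $M$.** The idea is that a name for a sequence in $A$ has finite support and so cannot distinguish the $a_i$ with $i$ outside its support. Suppose some $f\in M$ is an injection from $\omega$ into $A$. Let $\dot f$ be a name for it with finite support $E$, and let $p$ force that $\dot f:\omega\to\dot A$ is injective. As $E$ is finite and $f$ is injective, some value of $f$ is not among the $a_e$, $e\in E$. So there are $q\le p$, $k$ and $i\notin E$ with $q\Vdash\dot f(k)=\dot a_i$.

Choose $\pi\in\mathrm{fix}(E)$ such that $\pi[(F_q\setminus E)\cup\{i\}]$ is disjoint from $F_q\cup E\cup\{i\}$; it suffices to exchange the finite set $(F_q\setminus E)\cup\{i\}$ with a set of the same size outside $F_q\cup E\cup\{i\}$. Then $F_{\pi q}=(F_q\cap E)\cup\pi[F_q\setminus E]$, so $F_q\cap F_{\pi q}=F_q\cap E$, and for $e$ in this set $(\pi q)_e=q_e$. Also $n_{\pi q}=n_q$. So $q$ and $\pi q$ have a union: the condition with the same $n$, index set $F_q\cup F_{\pi q}$, and the sets given by $q$ and $\pi q$. By the observation about equal $n$, it extends both. By the symmetry lemma $\pi q\Vdash\pi\dot f(k)=\pi\dot a_i$, that is, $\pi q\Vdash\dot f(k)=\dot a_{\pi(i)}$.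 So the union forces $\dot a_i=\dot f(k)=\dot a_{\pi(i)}$. But $\pi(i)\ne i$ by the choice of $\pi$, and distinct indices give distinct sets. This is a contradiction.

**Step 3: setting up the proof that $A$ is maximal in $M$.** If $A$ is not maximal in $M$, there is an infinite $y\subseteq\omega$ in $M$ such that $y\cap a_i$ is finite for all $i$. Let $\dot y$ be a name for $y$ with finite support $E$, and let $p$ force that $\dot y\subseteq\omega$ is infinite and that $\dot y\cap\dot a_i$ is finite for all $i$. The aim is to find a new index $j$ and to force into $\dot a_j$ a point of $\dot y$ that had been excluded. The difficulty is that the condition that forces $k\in\dot y$ may itself say that $k\notin\dot a_j$, or may put $k$ into other sets. We get around this by showing that only its part on $E$ matters.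

Extending $p$, we may assume that $E\subseteq F_p$ and that for some $m$, $p\Vdash\dot y\cap\dot a_e\subseteq m$ for all $e\in E$; this is possible because $E$ is finite. Pick $j\notin F_p$. There are $q\le p$ with $j\in F_q$ and $m'\ge m$ such that
$$q\Vdash\dot y\cap\dot a_j\subseteq m'\quad\text{and}\quad n_q\ge m'.\tag{5}$$
To see this, add $j$ to the index set, extend to decide a bound $m'$, and then raise $n$ if necessary without adding points. As $\dot y$ is forced to be infinite, we can choose $r\le q$ and $k\ge n_q$ with $r\Vdash k\in\dot y$ and $n_r>k$.

For $e\in E$ we have $k\notin r_e$. Otherwise $r\Vdash k\in\dot y\cap\dot a_e\subseteq m$, but $k\ge n_q\ge m'\ge m$.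

Let $r{\restriction}E=(n_r,E,(r_e)_{e\in E})$.

**Step 4: $r{\restriction}E\Vdash k\in\dot y$.** This is the step where the support of $\dot y$ is used. Suppose it fails. Then some $t\le r{\restriction}E$ forces $k\notin\dot y$. Note that $E\subseteq F_t$. Take $\pi\in\mathrm{fix}(E)$ with $\pi[F_r\setminus E]\cap F_t=\emptyset$. We build a common extension $v$ of $t$ and $\pi r$. Let
$$n_v=n_t,\qquad F_v=F_t\cup\pi[F_r\setminus E],\qquad v_i=t_i\ (i\in F_t),\qquad v_{\pi(i)}=r_i\ (i\in F_r\setminus E).$$
This is a condition, since $r_i\subseteq n_r\le n_t$.

We have $v\le t$: it has the same $n$, more indices and the same sets on $F_t$.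

We have $v\le\pi r$. First, $n_v=n_t\ge n_r=n_{\pi r}$ and $F_{\pi r}=E\cup\pi[F_r\setminus E]\subseteq F_v$. For $e\in E$, $v_e\cap n_r=t_e\cap n_r=r_e=(\pi r)_e$, as $t\le r{\restriction}E$. For $i\in F_r\setminus E$, $v_{\pi(i)}\cap n_r=r_i=(\pi r)_{\pi(i)}$. It remains to check the intersections. For distinct $e,e'\in E$, $v_e\cap v_{e'}=t_e\cap t_{e'}\subseteq n_r$, again because $t\le r{\restriction}E$. Any other pair from $F_{\pi r}$ contains an index $\pi(i)$ with $i\in F_r\setminus E$, and $v_{\pi(i)}=r_i\subseteq n_r$.

By the symmetry lemma, $\pi r\Vdash k\in\pi\dot y$, and $\pi\dot y=\dot y$. So $v$ forces both $k\in\dot y$ and $k\notin\dot y$, a contradiction.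

**Step 5: putting $k$ into $\dot a_j$.** We now define $u$ that keeps what $r$ says on $E$, keeps what $q$ says elsewhere, and adds $k$ to the $j$-th set. Note that $j\notin E$, as $E\subseteq F_p$ and $j\notin F_p$. Let
$$n_u=n_r,\quad F_u=F_q,\quad u_e=r_e\ (e\in E),\quad u_j=q_j\cup\{k\},\quad u_i=q_i\ \text{for the other } i\in F_q.$$
This is a condition, since $k<n_r$ and $n_q\le n_r$.

We have $u\le r{\restriction}E$: the two have the same $n$, $E\subseteq F_q$, and $u_e=r_e$ for $e\in E$.

We have $u\le q$. The index sets are equal and $n_u=n_r\ge n_q$. For $e\in E$, $u_e\cap n_q=r_e\cap n_q=q_e$, as $r\le q$. Since $k\ge n_q$, $u_j\cap n_q=q_j$. The other sets are unchanged. For the intersections there are three kinds of pairs.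

- For distinct $e,e'\in E$, $u_e\cap u_{e'}=r_e\cap r_{e'}\subseteq n_q$, as $r\le q$.
- For a pair $\{j,e\}$ with $e\in E$, the only point of $u_j$ outside $n_q$ is $k$, and $k\notin r_e=u_e$ by Step 3.
- Any other pair contains some $i\in F_q\setminus(E\cup\{j\})$, and $u_i=q_i\subseteq n_q$.

By Step 4 and $u\le r{\restriction}E$, $u\Vdash k\in\dot y$. As $k\in u_j$, $u\Vdash k\in\dot a_j$. So $u\Vdash k\in\dot y\cap\dot a_j$ with $k\ge n_q\ge m'$, while $u\le q$ and (5) give $u\Vdash\dot y\cap\dot a_j\subseteq m'$. This contradiction shows that $A$ is maximal in $M$. So in $M$ the family $A$ is an infinite Dedekind-finite MAD family. $\blacksquare$
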